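\title{Canonical maps between Rouquier complexes need not be unique}

\begin{abstract}
Two braid words for the same braid have Rouquier complexes related by a homotopy equivalence which is unique once a single scalar, its residue on the identity summands, is normalized to be $1$. The same normalization makes sense for maps between the complexes of different braids, and it defines a relation $\beta'\le\beta$ on the braid group. Elias and Hogancamp asked whether a map $F(\beta')\to F(\beta)$ of residue $1$ is always unique up to homotopy. We show that it is not. If $m_{st}\ge 3$, then $\sigma_s\le\sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t$ and the maps of residue $1$ form an affine line over the ground ring. Uniqueness holds for all pairs $\beta'\le\beta$ exactly when all simple reflections commute.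
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection{Rouquier complexes and residues}

Let $(W,S)$ be a Coxeter system and let $m_{st}$ be the order of $st$, possibly $\infty$. The braid group $\mathrm{Br}$ has generators $\sigma_s$, $s\in S$, and relations $\sigma_s\sigma_t\cdots=\sigma_t\sigma_s\cdots$ with $m_{st}$ letters on each side, for $s\ne t$ with $m_{st}<\infty$. A braid is \emph{positive} if it is a product, possibly empty, of generators $\sigma_s$. The exponent sum is the homomorphism $e\colon\mathrm{Br}\to\mathbb{Z}$ with $e(\sigma_s)=1$.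

Fix a commutative ring $\Bbbk\neq0$ (over the zero ring everything below vanishes) and a realization $\mathfrak{h}$ of $(W,S)$ over $\Bbbk$: a free $\Bbbk$-module of finite rank with simple roots $\alpha_s\in\mathfrak{h}^*$ and coroots $\alpha_s^\vee\in\mathfrak{h}$. Let $R=\operatorname{Sym}(\mathfrak{h}^*)$, graded with $\mathfrak{h}^*$ in degree $2$, so that $R^0=\Bbbk$, and let $\mathfrak{m}\subset R$ be the ideal of elements of positive degree. We assume the standard hypotheses, such as Demazure surjectivity, under which the diagrammatic Hecke category $\mathcal{H}$ of Elias and Williamson \cite{EW} is well behaved; Section~\ref{sec:hecke} lists what we use. The category $\mathcal{H}$ models Soergel bimodules. It is monoidal, with product $\star$ (omitted between objects) and unit $\mathbf{1}$; it has a grading shift $(1)$ and generating objects $B_s$; and $\operatorname{End}^\bullet(\mathbf{1})=R$. There are morphisms $\epsilon_s\colon B_s\to\mathbf{1}$ and $\eta_s\colon\mathbf{1}\to B_s$ of degree $1$. In the bounded homotopy category $K^b(\mathcal{H})$, with homological shift $[1]$, set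
\[
F_s=\bigl(B_s\xrightarrow{\ \epsilon_s\ }\mathbf{1}(1)\bigr),\qquad
F_s^-=\bigl(\mathbf{1}(-1)\xrightarrow{\ \eta_s\ }B_s\bigr),
\]
with $B_s$ in homological degree $0$ in both. The \emph{Rouquier complex} $F(\underline\beta)$ of a braid word $\underline\beta$ is the product of the complexes $F_s$ and $F_s^-$ attached to its letters $\sigma_s$ and $\sigma_s^{-1}$; the empty word gives $\mathbf{1}$.

Choosing the term $\mathbf{1}(\pm1)$ in every factor gives the \emph{identity summand} of $F(\underline\beta)$, a copy of $\mathbf{1}(e(\beta))$ in homological degree $e(\beta)$; in other words, $\mathbf{1}[-e(\beta)](e(\beta))$. Write $\operatorname{Hom}^{i,j}$ for the $\Bbbk$-module of homotopy classes of closed morphisms of homological degree $i$ and internal degree $j$. For words $\underline\beta',\underline\beta$ put $n=e(\beta)-e(\beta')$ and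
\[
V(\underline\beta',\underline\beta)=\operatorname{Hom}^{n,-n}\bigl(F(\underline\beta'),F(\underline\beta)\bigr).
\]
The bidegree $(n,-n)$ is the one in which the component of a morphism $f$ between the identity summands lies in $\operatorname{End}^0(\mathbf{1})=\Bbbk$. This scalar is the \emph{residue} $\operatorname{res}(f)$. It depends only on the homotopy class of $f$, it is $\Bbbk$-linear in $f$, and it is multiplicative under composition (Proposition~\ref{prop:res}). Equivalently, there is a functor $\operatorname{Res}$ which restricts to the identity summands and reduces modulo $\mathfrak{m}$; it sends each Rouquier complex to a shift of $\mathbf{1}/\mathfrak{m}$, and $\operatorname{Res}(f)$ is multiplication by $\operatorname{res}(f)$. Thus $\operatorname{Res}(f)$ is invertible exactly when $\operatorname{res}(f)$ is a unit of $\Bbbk$.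

The following known fact is the starting point.

\medskip
\noindent\textbf{Rouquier canonicity.} \emph{If $\underline\beta'$ and $\underline\beta$ are words for the same braid, there is a chain map $F(\underline\beta')\to F(\underline\beta)$ of bidegree $(0,0)$ and residue $1$. It is unique up to homotopy, and it is a homotopy equivalence.}
\medskip

We call these maps \emph{canonical equivalences}. A composite of canonical equivalences has residue $1$, hence is again canonical. So $F(\beta)$ is well defined up to canonical equivalence, and $V(\beta',\beta)$, with its residue map, depends only on the braids $\beta'$ and $\beta$.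

\begin{definition}\label{def:order}
Write $\beta'\le\beta$ if some element of $V(\beta',\beta)$ has invertible residue. For $\beta'\le\beta$ let
\[
\operatorname{can}(\beta',\beta)=\{f\in V(\beta',\beta):\operatorname{res}(f)=1\}.
\]
\end{definition}

The relation $\le$ is reflexive, and it is transitive because residues multiply; these are the only order properties that we use. The basic example is the insertion of a positive letter. Let $\iota_s\colon\mathbf{1}\to F_s$ be the identity map of $\mathbf{1}$ onto the term $\mathbf{1}(1)$ in degree $1$. It is closed, since $F_s$ vanishes in degree $2$; it has bidegree $(1,-1)$ and residue $1$. The map $\mathrm{id}\star\iota_s\star\mathrm{id}$ has residue $\pm1$, so $\beta\gamma\le\beta\sigma_s\gamma$ for all braids $\beta,\gamma$, and $1\le\pi$ for every positive $\pi$.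

The following question was posed by Elias and Hogancamp \cite{EH}.

\medskip
\noindent\textbf{Question.} \emph{If $\beta'\le\beta$, is $\operatorname{can}(\beta',\beta)$ always a singleton?}
\medskip

If $\beta'\le\beta$, rescaling by the inverse of a unit shows that $\operatorname{can}(\beta',\beta)$ is nonempty, and it is then a torsor under the kernel of $\operatorname{res}\colon V(\beta',\beta)\to\Bbbk$. So the question asks whether $\operatorname{res}$ is injective whenever it is surjective.

\subsection{What one would guess}

A positive answer would extend Rouquier canonicity from equal braids to comparable braids: each relation $\beta'\le\beta$ would carry one canonical map, the canonical maps would compose to canonical maps, and any two ways of passing from $\beta'$ to $\beta$ by inserting positive letters would give the same map up to sign. The first cases support this. For $\beta'=\beta$ it is Rouquier canonicity. For $\beta'=1$ and $\beta$ positive, the identity summand is the whole top term of $F(\beta)$, and a two-line degree count gives uniqueness (Lemma~\ref{lem:positive}). Since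 Rouquier complexes are invertible, uniqueness follows whenever $\beta'^{-1}\beta$ is conjugate to a positive braid (Corollary~\ref{cor:conj}); this covers every single insertion.

Two insertions need not be covered. Passing from $\alpha\gamma$ to $\alpha\sigma_s\gamma$ multiplies on the right by $\gamma^{-1}\sigma_s\gamma$, so after two insertions $\beta'^{-1}\beta$ is a product of two conjugates of generators, possibly with different conjugating elements. This is where uniqueness fails.

\subsection{Results}

Let $s\neq t$. The braid $\sigma_s$ has the words $\sigma_s\sigma_t^{-1}\sigma_t$ and $\sigma_t\sigma_t^{-1}\sigma_s$. Look for a word of length five that is obtained from each of them by inserting two positive letters, keeping the letter $\sigma_t^{-1}$. It must have one $\sigma_s$ and one $\sigma_t$ on each side of $\sigma_t^{-1}$, and the only such word without an immediate cancellation is $\sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t$. The two insertions, with the new letters boxed, are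
\[
\begin{array}{cccccc}
f_1: & \boxed{\sigma_t} & \sigma_s & \sigma_t^{-1} & \boxed{\sigma_s} & \sigma_t\\[3pt]
f_2: & \sigma_t & \boxed{\sigma_s} & \sigma_t^{-1} & \sigma_s & \boxed{\sigma_t}
\end{array}
\]
Precisely, let $u\colon\mathbf{1}\to F_tF_t^-$ and $u'\colon\mathbf{1}\to F_t^-F_t$ be the canonical equivalences and define closed morphisms $F_s\to F_tF_sF_t^-F_sF_t$ of bidegree $(2,-2)$ by
\begin{equation}\label{eq:f}
\begin{aligned}
f_1&=(\iota_t\star\mathrm{id}_{F_s}\star\mathrm{id}_{F_t^-}\star\iota_s\star\mathrm{id}_{F_t})\circ(\mathrm{id}_{F_s}\star u'),\\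
f_2&=(\mathrm{id}_{F_t}\star\iota_s\star\mathrm{id}_{F_t^-}\star\mathrm{id}_{F_s}\star\iota_t)\circ(u\star\mathrm{id}_{F_s}).
\end{aligned}
\end{equation}
With the Koszul signs of Section~\ref{sec:hecke} both have residue $1$. (Other sign conventions change them by signs, which affects nothing below.)

\begin{theorem}\label{thm:main}
Let $s,t\in S$ with $3\le m_{st}\le\infty$, and let $\beta=\sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t$. Then $\sigma_s\le\beta$ and $f_1,f_2\in\operatorname{can}(\sigma_s,\beta)$. Moreover:
\begin{enumerate}
\item[(a)] $f_1$ and $f_2$ are $\Bbbk$-linearly independent in $V(\sigma_s,\beta)$. Hence $c\mapsto f_1+c(f_2-f_1)$ is an injection $\Bbbk\hookrightarrow\operatorname{can}(\sigma_s,\beta)$, and $\operatorname{can}(\sigma_s,\beta)$ is not a singleton.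
\item[(b)] $f_1,f_2$ is a $\Bbbk$-basis of $V(\sigma_s,\beta)$. Hence $\operatorname{can}(\sigma_s,\beta)=\{f_1+c(f_2-f_1):c\in\Bbbk\}\cong\Bbbk$.
\end{enumerate}
\end{theorem}

So the answer to the question is no, already for braids on three strands (type $A_2$). This example is the only obstruction at the level of Coxeter systems.

\begin{theorem}\label{thm:class}
The set $\operatorname{can}(\beta',\beta)$ is a singleton for all $\beta'\le\beta$ in $\mathrm{Br}$ if and only if $m_{st}=2$ for all $s\ne t$ in $S$.
\end{theorem}

To tell $f_1$ from $f_2$ we ask whether the second $\sigma_s$ of $\beta$ was inserted or was there from the start. The tool is a crossing change map $h_s\colon F_s\to F_s^-$ with $h_s\iota_s=0$. Applied at that letter it kills $f_1$, and it sends $f_2$ to a map that is the identity of $B_tB_s$ on one component; a count of morphisms of degree $-1$ shows that no homotopy reaches this component when $m_{st}\ge3$. Section~\ref{sec:unique} contains the cases of uniqueness and the proof of Theorem~\ref{thm:class}, Section~\ref{sec:indep} proves Theorem~\ref{thm:main}(a), and Section~\ref{sec:span}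 proves part (b).

\section{The Hecke category and its complexes}\label{sec:hecke}

\subsection{Morphisms in $\mathcal{H}$}

For a word $\underline{x}=s_1\cdots s_k$ in $S$ let $B_{\underline{x}}=B_{s_1}\cdots B_{s_k}$ be the Bott--Samelson object; all complexes in this paper have terms that are sums of shifts of these. Morphism spaces are graded, with
\begin{equation}\label{eq:shift}
\operatorname{Hom}^d\bigl(X(a),Y(b)\bigr)=\operatorname{Hom}^{d+b-a}(X,Y).
\end{equation}
Besides the dots $\epsilon_s,\eta_s$ of degree $1$, there are the trivalent vertices $\delta_s\colon B_s\to B_sB_s$ and $\mu_s\colon B_sB_s\to B_s$ of degree $-1$, and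
\begin{equation}\label{eq:counit}
(\epsilon_s\star\mathrm{id})\,\delta_s=\mathrm{id}_{B_s}=(\mathrm{id}\star\epsilon_s)\,\delta_s .
\end{equation}
For orientation: in the bimodule model $B_s=R\otimes_{R^s}R(1)$, the map $\epsilon_s$ is multiplication and $\delta_s(f\otimes g)=f\otimes1\otimes g$. Flipping diagrams upside down is a contravariant monoidal involution of $\mathcal{H}$ which fixes each $B_{\underline{x}}$, preserves degrees, and exchanges $\epsilon_s$ with $\eta_s$ and $\delta_s$ with $\mu_s$.

The Hecke algebra of $(W,S)$ is the $\mathbb{Z}[v^{\pm1}]$-algebra with basis $H_w$, $w\in W$, in which $H_xH_y=H_{xy}$ when lengths add and $b_s=H_s+v$ satisfies $b_s^2=(v+v^{-1})b_s$. Put $b_{\underline{x}}=b_{s_1}\cdots b_{s_k}$. Let $\tau$ be the coefficient of $H_1$. Then $\tau(H_xH_y)=\delta_{xy,1}$, so $\tau$ is a trace: $\tau(ab)=\tau(ba)$. We use three facts from \cite{EW}; the first and third are the double leaves theorem and its corollary.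

\begin{itemize}
\item[(E1)] $\operatorname{Hom}^\bullet(B_{\underline{x}},B_{\underline{y}})$ is a free graded $R$-module of graded rank $\tau(b_{\underline{x}^{\mathrm{rev}}}\,b_{\underline{y}})$, where $\underline{x}^{\mathrm{rev}}$ is the reversed word and $v^d$ records a generator of degree $d$.
\item[(E2)] $B_s$ is self-biadjoint, with unit $\cup_s=\delta_s\eta_s$ and counit $\cap_s=\epsilon_s\mu_s$, both of degree $0$.
\item[(E3)] Let $\underline{w}=s_1\cdots s_k$. The light leaves $LL_{\underline{w},\mathbf{e}}$, for $\mathbf{e}\in\{0,1\}^k$ with $s_1^{e_1}\cdots s_k^{e_k}=1$, form an $R$-basis of $\operatorname{Hom}^\bullet(B_{\underline{w}},\mathbf{1})$.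
\end{itemize}

We recall the shape of the construction in (E3). Put $w_i=s_1^{e_1}\cdots s_i^{e_i}$ and choose a reduced word $\underline{w}_i$ for each $w_i$. One defines $LL_i\colon B_{s_1\cdots s_i}\to B_{\underline{w}_i}$ by $LL_0=\mathrm{id}_{\mathbf{1}}$ and $LL_i=\phi_i\circ(LL_{i-1}\star\mathrm{id}_{B_{s_i}})$, and $LL_{\underline{w},\mathbf{e}}=LL_k$. The step $\phi_i\colon B_{\underline{w}_{i-1}}B_{s_i}\to B_{\underline{w}_i}$ applies a dot, the identity, a trivalent vertex or a cap at the right end, according to $e_i$ and to whether $w_{i-1}s_i$ is longer or shorter than $w_{i-1}$, together with chosen morphisms between reduced words. Any choices give a basis. If $e_1=0$, then $\phi_1=\epsilon_{s_1}$.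

\subsection{Graded ranks}

Since $R$ lives in degrees $\ge0$ and $R^0=\Bbbk$, a morphism space of graded rank $cv^d+(\text{higher terms})$ vanishes in degrees below $d$ and is free of rank $c$ over $\Bbbk$ in degree $d$. Every vanishing statement in the paper is read off in this way.

Let $s\ne t$. Then $b_sb_t=H_{st}+vH_s+vH_t+v^2$, so $\tau(b_sb_t)=v^2$. Squaring and using $\tau(H_xH_y)=\delta_{xy,1}$,
\begin{equation}\label{eq:stst}
\tau(b_sb_tb_sb_t)=\delta_{stst,1}+2v^2+v^4 .
\end{equation}
The constant term is $1$ if $m_{st}=2$ and $0$ if $m_{st}\ge3$. All ranks that we need reduce to $\tau(b_s)=v$, $\tau(b_sb_t)$ or \eqref{eq:stst} by cyclic rotation and $b_s^2=(v+v^{-1})b_s$. For instance, $\operatorname{Hom}^\bullet(B_tB_s,B_sB_tB_s)$ has rank $\tau(b_sb_t\cdot b_sb_tb_s)=\tau(b_s^2b_tb_sb_t)=(v+v^{-1})\tau(b_sb_tb_sb_t)$. The results are in Table~\ref{tab:ranks}.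

\begin{table}[h]
\centering
\begin{tabular}{l|l}
$(X,Y)$ & graded rank of $\operatorname{Hom}^\bullet(X,Y)$\\ \hline
$(\mathbf{1},B_s)$, $(B_s,\mathbf{1})$ & $v$\\
$(B_s,B_s)$ & $(v+v^{-1})v=1+v^2$\\
$(B_s,B_t)$, $(\mathbf{1},B_tB_s)$ & $v^2$\\
$(B_tB_s,B_s)$, $(B_tB_s,B_t)$, $(B_t,B_tB_s)$, $(B_s,B_tB_s)$ & $(v+v^{-1})v^2=v+v^3$\\
$(B_tB_s,B_tB_s)$, $(B_s,B_sB_tB_s)$ & $(v+v^{-1})^2v^2=1+2v^2+v^4$\\ \hline
$(B_s,B_tB_sB_t)$ & $2v^2+v^4$\\
$(B_tB_s,B_sB_tB_s)$, $(B_tB_s,B_tB_sB_t)$ & $(v+v^{-1})(2v^2+v^4)=2v+3v^3+v^5$
\end{tabular}
\caption{Graded ranks over $R$ for $s\neq t$. The last two rows assume $m_{st}\ge3$; the others hold for all $s\ne t$.}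
\label{tab:ranks}
\end{table}

\begin{lemma}\label{lem:end}
For $s\ne t$, the modules $\operatorname{End}^0(B_s)$ and $\operatorname{End}^0(B_tB_s)$ are free over $\Bbbk$ with basis the identity.
\end{lemma}

\begin{proof}
Each is a $\Bbbk$-algebra that is free of rank $1$ as a module. Let $g$ be a generator and write $\mathrm{id}=ag$ and $g^2=\lambda g$. Then $g=ag^2=a\lambda g$, so $a\lambda=1$ and $\mathrm{id}$ is also a generator.
\end{proof}

The next lemma is the reason why residues behave well.

\begin{lemma}\label{lem:circle}
Let $\underline{x}$ be a nonempty word, $f\in\operatorname{Hom}^d(\mathbf{1},B_{\underline{x}})$ and $g\in\operatorname{Hom}^{-d}(B_{\underline{x}},\mathbf{1})$. Then $gf=0$.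
\end{lemma}

\begin{proof}
Write $B_{\underline{x}}=B_sY$. By (E2), $f=(\mathrm{id}\star f')\cup_s$ and $g=\cap_s(\mathrm{id}\star g')$ for some $f'\colon B_s\to Y$ of degree $d$ and $g'\colon Y\to B_s$ of degree $-d$. By Lemma~\ref{lem:end}, $g'f'=c\cdot\mathrm{id}$, so $gf=c\,\epsilon_s\mu_s\delta_s\eta_s$. But $\mu_s\delta_s\in\operatorname{End}^{-2}(B_s)=0$.
\end{proof}

\subsection{Complexes and states}

A morphism $f\colon X\to Y$ of bidegree $(i,j)$ is a family of components $X^p\to Y^{p+i}$ of internal degree $j$. These form the complex $\underline{\operatorname{Hom}}(X,Y)$ with differential $\partial f=df-(-1)^ifd$, and $\operatorname{Hom}^{i,j}(X,Y)$ is its cohomology. With $X[1]^p=X^{p+1}$ we have $\operatorname{Hom}^{i,j}(X,Y[a](b))\cong\operatorname{Hom}^{i+a,j+b}(X,Y)$. Write $|f|$ for the homological degree. Products follow the Koszul rule: $f\star g$ acts on $X^pY^q$ with the sign $(-1)^{|g|p}$, the differential of $XY$ is $d\star\mathrm{id}+\mathrm{id}\star d$, and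
\begin{equation}\label{eq:interchange}
(f\star g)(f'\star g')=(-1)^{|g||f'|}\,ff'\star gg' .
\end{equation}

The terms of $F(\underline\beta)$ are indexed by \emph{states}: each letter is either on ($\bullet$), contributing $B_s$, or off ($\circ$), contributing $\mathbf{1}$. A positive letter that is off adds $1$ to the homological degree and shifts by $(1)$; a negative letter that is off adds $-1$ and shifts by $(-1)$. So a term in homological degree $p$ has the form $B_{\underline{x}}(p)$, where $\underline{x}$ lists the letters that are on. The differential turns one positive letter off by $\epsilon$, or one negative letter on by $\eta$, with the sign $(-1)^q$, where $q$ is the degree contributed by the letters to the left. The identity summand is the state with all letters off, and it is the only state with $\underline{x}$ empty.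

\begin{proposition}\label{prop:res}
\begin{enumerate}
\item[(a)] The residue is $\Bbbk$-linear and vanishes on null-homotopic morphisms.
\item[(b)] If $f\in V(\underline\beta'',\underline\beta')$ and $g\in V(\underline\beta',\underline\beta)$, then $\operatorname{res}(gf)=\operatorname{res}(g)\operatorname{res}(f)$.
\item[(c)] If $f\in V(\underline\alpha',\underline\alpha)$ and $g\in V(\underline\beta',\underline\beta)$, then $\operatorname{res}(f\star g)=(-1)^{|g|e(\alpha')}\operatorname{res}(f)\operatorname{res}(g)$.
\end{enumerate}
\end{proposition}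

\begin{proof}
(a) The component of $dN\pm Nd$ between the identity summands is a sum of composites through terms of the target in degree $e(\beta)-1$ and terms of the source in degree $e(\beta')+1$. These terms are shifts of $B_{\underline{x}}$ with $\underline{x}$ nonempty, and each composite lies in $\operatorname{End}^0(\mathbf{1})$, so it vanishes by Lemma~\ref{lem:circle}. (b) The relevant component of $gf$ is a sum over the terms of $F(\underline\beta')$ in degree $e(\beta')$. The identity summand contributes $\operatorname{res}(g)\operatorname{res}(f)$ and the others contribute $0$ by the same lemma. (c) The identity summand of a product is the product of the identity summands, and the sign is the Koszul sign.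
\end{proof}

In $f_1$ the map $\iota_s$ passes the identity summand of $F_sF_t^-$, of degree $0$, so $\operatorname{res}(f_1)=1$. In $f_2$ the maps $\iota_s$ and $\iota_t$ pass the identity summands of $F_t$ and $F_tF_t^-F_s$, both of degree $1$, so $\operatorname{res}(f_2)=(-1)^2=1$. This proves the first assertion of Theorem~\ref{thm:main}.

\begin{lemma}[Translation]\label{lem:trans}
For braids $\alpha,\gamma$ and complexes $X,Y$, the map $f\mapsto\mathrm{id}\star f\star\mathrm{id}$ is an isomorphism $\operatorname{Hom}^{i,j}(X,Y)\to\operatorname{Hom}^{i,j}(F(\alpha)XF(\gamma),F(\alpha)YF(\gamma))$. Consequently $\beta'\le\beta$ if and only if $\alpha\beta'\gamma\le\alpha\beta\gamma$, and then $\operatorname{can}(\beta',\beta)$ and $\operatorname{can}(\alpha\beta'\gamma,\alpha\beta\gamma)$ are in bijection.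
\end{lemma}

\begin{proof}
By Rouquier canonicity $F(\alpha)F(\alpha^{-1})\simeq\mathbf{1}\simeq F(\alpha^{-1})F(\alpha)$, and likewise for $\gamma$. So $X\mapsto F(\alpha)XF(\gamma)$ is an autoequivalence of $K^b(\mathcal{H})$ compatible with both shifts, hence fully faithful in every bidegree. By Proposition~\ref{prop:res}(c), the isomorphism $V(\beta',\beta)\to V(\alpha\beta'\gamma,\alpha\beta\gamma)$ multiplies residues by a sign that depends only on exponent sums.
\end{proof}

\section{Where uniqueness holds}\label{sec:unique}

\subsection{Positive braids}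

\begin{lemma}\label{lem:positive}
Let $\pi$ be a positive braid in any Coxeter system. Then $\operatorname{res}\colon V(1,\pi)\to\Bbbk$ is an isomorphism, so $\operatorname{can}(1,\pi)$ is a singleton.
\end{lemma}

\begin{proof}
Choose a positive word, of length $e=e(\pi)$. The top term of $F(\pi)$ is $\mathbf{1}(e)$ in degree $e$, so every morphism of bidegree $(e,-e)$ is closed, and these morphisms form $\operatorname{Hom}^{-e}(\mathbf{1},\mathbf{1}(e))=R^0=\Bbbk$. The terms in degree $e-1$ are objects $B_r(e-1)$, and a homotopy has components in $\operatorname{Hom}^{-e}(\mathbf{1},B_r(e-1))=\operatorname{Hom}^{-1}(\mathbf{1},B_r)=0$.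
\end{proof}

\begin{corollary}\label{cor:conj}
If $\beta'^{-1}\beta$ is conjugate to a positive braid, then $\beta'\le\beta$ and $\operatorname{can}(\beta',\beta)$ is a singleton.
\end{corollary}

\begin{proof}
If $\beta'^{-1}\beta=\gamma\pi\gamma^{-1}$ with $\pi$ positive, translate the pair $(1,\pi)$ by $\beta'\gamma$ on the left and $\gamma^{-1}$ on the right.
\end{proof}

It is worth seeing once which morphism makes two different insertions agree.

\begin{example}\label{ex:ss}
There are two insertions $\iota_s\star\mathrm{id}$ and $\mathrm{id}\star\iota_s$ from $F_s$ to $F_sF_s$, of residues $1$ and $-1$. The target is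
\[
B_sB_s\ \longrightarrow\ \underset{\circ\bullet}{B_s(1)}\oplus\underset{\bullet\circ}{B_s(1)}\ \longrightarrow\ \mathbf{1}(2),
\]
in degrees $0,1,2$, with first differential $(\epsilon_s\star\mathrm{id},\ \mathrm{id}\star\epsilon_s)$. Let $N$, of bidegree $(0,-1)$, have the single component $\delta_s\colon B_s\to B_sB_s$. By \eqref{eq:counit}, $\partial N$ is $(\mathrm{id},\mathrm{id})$ on $B_s$ and $0$ on $\mathbf{1}(1)$. The sum $\iota_s\star\mathrm{id}+\mathrm{id}\star\iota_s$ is also $(\mathrm{id},\mathrm{id})$ on $B_s$, and on $\mathbf{1}(1)$ it is $1-1=0$. So $\iota_s\star\mathrm{id}\simeq-\,\mathrm{id}\star\iota_s$, and the homotopy is a morphism of degree $-1$ that splits one $s$-strand into two adjacent ones.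
\end{example}

\subsection{Commuting generators}

When all generators commute, every braid is $\prod_r\sigma_r^{n_r}$, and Lemma~\ref{lem:positive} will suffice once we know that $1\le\prod_r\sigma_r^{n_r}$ forces all $n_r\ge0$. The reason is that a strand whose color does not occur again can only end in a dot.

\begin{lemma}\label{lem:dot}
Let $s\in S$ and let $X=B_{\underline{x}}$, where $s$ does not occur in $\underline{x}$. Then
\[
\eta_s\star-\colon\operatorname{Hom}^{d-1}(\mathbf{1},X)\to\operatorname{Hom}^{d}(\mathbf{1},B_sX)
\]
is an isomorphism for every $d$.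
\end{lemma}

\begin{proof}
Flipping upside down, it suffices to show that $g\mapsto\epsilon_s\star g=g\circ(\epsilon_s\star\mathrm{id}_X)$ is an isomorphism $\operatorname{Hom}^\bullet(X,\mathbf{1})\to\operatorname{Hom}^\bullet(B_sX,\mathbf{1})$. This map is linear over $R=\operatorname{End}^\bullet(\mathbf{1})$, so we compare the bases of (E3). A sequence indexing a light leaf for $s\underline{x}$ must begin with $0$: otherwise $sw=1$ for some $w$ in the subgroup generated by $S\setminus\{s\}$, which does not contain $s$. So these sequences are the $0\mathbf{e}$ with $\mathbf{e}$ indexing a light leaf for $\underline{x}$. For $0\mathbf{e}$ the first step is $\epsilon_s$, after which the elements $w_i$ are those of $(\underline{x},\mathbf{e})$, and we make the same choices. Then $LL_{s\underline{x},0\mathbf{e}}=\epsilon_s\star LL_{\underline{x},\mathbf{e}}$, and a basis is sent to a basis.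
\end{proof}

\begin{lemma}\label{lem:acyclic}
Let $\underline\pi$ be a braid word in the letters $\sigma_r^{\pm1}$ with $r\ne s$. Then $\underline{\operatorname{Hom}}(\mathbf{1},F_s^-F(\underline\pi))$ is acyclic. Hence $1\not\le\sigma_s^{-1}\pi$.
\end{lemma}

\begin{proof}
The complex $F_s^-F(\underline\pi)$ is the cone of $\eta_s\star\mathrm{id}\colon F(\underline\pi)(-1)\to B_sF(\underline\pi)$, so the hom complex is the cone of
\[
\eta_s\star-\colon\underline{\operatorname{Hom}}(\mathbf{1},F(\underline\pi)(-1))\to\underline{\operatorname{Hom}}(\mathbf{1},B_sF(\underline\pi)).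
\]
The terms of $F(\underline\pi)$ are shifts of objects $X$ as in Lemma~\ref{lem:dot}, so this chain map is an isomorphism and its cone is acyclic. Thus $V(1,\sigma_s^{-1}\pi)=0$, every residue is $0$, and $0$ is not a unit because $\Bbbk\ne0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If some $m_{st}\ge3$, uniqueness fails by Theorem~\ref{thm:main}(a), whose proof in Section~\ref{sec:indep} does not use the present theorem. Suppose that $m_{st}=2$ for all $s\ne t$, and let $\beta'\le\beta$. Put $\gamma=\beta'^{-1}\beta$, so that $1\le\gamma$ by Lemma~\ref{lem:trans}. Since $\mathrm{Br}$ is abelian, $\gamma=\prod_r\sigma_r^{n_r}$. Suppose $n_s<0$ for some $s$ and write $\gamma=\sigma_s^{n_s}\pi$, where $\pi$ does not involve $s$. Inserting $-n_s-1$ letters $\sigma_s$ gives $1\le\gamma\le\sigma_s^{-1}\pi$, which contradicts Lemma~\ref{lem:acyclic}. So $\gamma$ is positive, and Corollary~\ref{cor:conj} applies.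
\end{proof}

\section{The crossing change and linear independence}\label{sec:indep}

The residue does not distinguish $f_1$ from $f_2$, so a second invariant is needed. A direct computation is unattractive: the target has $32$ terms in degrees $-1,\dots,4$, and the maps land in degrees $2$ and $3$. Lemma~\ref{lem:positive} was easy because the map landed in the top degree. We shall compose with a map that kills $f_1$ and lowers the top degree at the same time.

\subsection{The map $h_s$}

The term $B_s$ is a quotient complex of $F_s$ and a subcomplex of $F_s^-$. This gives two termwise split short exact sequences of complexes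
\begin{equation}\label{eq:ses}
0\to\mathbf{1}(1)[-1]\to F_s\xrightarrow{\ q_s\ }B_s\to0,\qquad
0\to B_s\xrightarrow{\ j_s\ }F_s^-\to\mathbf{1}(-1)[1]\to0,
\end{equation}
and the inclusion in the first is $\iota_s$, viewed as a map of bidegree $(0,0)$. The \emph{crossing change} is the chain map $h_s=j_sq_s\colon F_s\to F_s^-$; it is $\mathrm{id}_{B_s}$ in degree $0$ and zero elsewhere. Since $q_s\iota_s=0$,
\begin{equation}\label{eq:hiota}
h_s\iota_s=0 .
\end{equation}
So $h_s$, applied at a letter $\sigma_s$, kills any map in which that letter was inserted. Two small cases show when it detects the other maps and when it does not.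

\begin{example}\label{ex:h}
(i) The map $h_s$ is not null-homotopic. A homotopy has bidegree $(-1,0)$, with components in $\operatorname{Hom}^0(B_s,\mathbf{1}(-1))=\operatorname{Hom}^{-1}(B_s,\mathbf{1})$ and $\operatorname{Hom}^0(\mathbf{1}(1),B_s)=\operatorname{Hom}^{-1}(\mathbf{1},B_s)$. Both vanish, so the component $\mathrm{id}_{B_s}$ cannot be removed.

(ii) Apply $\mathrm{id}\star h_s$ to the two insertions of Example~\ref{ex:ss}. It kills $\mathrm{id}\star\iota_s$ and sends $\iota_s\star\mathrm{id}$ to $\iota_s\star h_s\colon F_s\to F_sF_s^-$, whose only component is again $\mathrm{id}_{B_s}$, now landing in the top term $B_s(1)$. This time it can be removed: applying $\mathrm{id}\star h_s$ to the identity of Example~\ref{ex:ss} gives $\iota_s\star h_s=\partial\bigl((\mathrm{id}\star h_s)N\bigr)$. The homotopy is $\delta_s\in\operatorname{Hom}^{-1}(B_s,B_sB_s)$.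
\end{example}

In both cases the question is whether certain spaces of degree $-1$ vanish. In $\beta$ the two letters $\sigma_s$ are separated by $\sigma_t^{-1}$, and the space $\operatorname{Hom}^{-1}(B_s,B_sB_s)$ of case (ii) is replaced by $\operatorname{Hom}^{-1}(B_tB_s,B_sB_tB_s)$, which is zero for $m_{st}\ge3$.

\subsection{The obstruction}

From now on $m_{st}\ge3$. Let
\[
H=\mathrm{id}_{F_tF_sF_t^-}\star h_s\star\mathrm{id}_{F_t}\colon\ F_tF_sF_t^-F_sF_t\to F_tF_sF_t^-F_s^-F_t .
\]
By \eqref{eq:interchange} and \eqref{eq:hiota},
\begin{equation}\label{eq:Hf}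
Hf_1=0,\qquad Hf_2=(\mathrm{id}_{F_t}\star\theta)\circ(u\star\mathrm{id}_{F_s}),
\end{equation}
where
\[
\theta=\iota_s\star\mathrm{id}_{F_t^-}\star h_s\star\iota_t\colon\ P\to Q,\qquad P=F_t^-F_s,\quad Q=F_sF_t^-F_s^-F_t .
\]
The leftmost factor $F_t$ plays a passive role in $Hf_2$, and we remove it. Let $G=\operatorname{Hom}^{2,-2}(P,Q)$. By Lemma~\ref{lem:trans}, and because $u\star\mathrm{id}_{F_s}$ is a homotopy equivalence,
\begin{equation}\label{eq:iso}
G\to\operatorname{Hom}^{2,-2}(F_s,F_tQ),\qquad\xi\mapsto(\mathrm{id}_{F_t}\star\xi)\circ(u\star\mathrm{id}_{F_s}),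
\end{equation}
is an isomorphism of $\Bbbk$-modules. It remains to understand the class of $\theta$ in $G$.

The complex $P$, for the word $\sigma_t^{-1}\sigma_s$, is
\[
\underset{\circ\bullet}{B_s(-1)}\ \longrightarrow\ \underset{\bullet\bullet}{B_tB_s}\oplus\underset{\circ\circ}{\mathbf{1}}\ \longrightarrow\ \underset{\bullet\circ}{B_t(1)}
\]
in degrees $-1,0,1$. The complex $Q$, for the word $\sigma_s\sigma_t^{-1}\sigma_s^{-1}\sigma_t$, has top degree $2$, reached only when both positive letters are off and both negative letters are on. The terms of degree $1$ differ from this state in one letter. So $Q$ ends with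
\[
\cdots\longrightarrow\
\underset{\bullet\bullet\bullet\circ}{B_sB_tB_s(1)}\oplus
\underset{\circ\bullet\bullet\bullet}{B_tB_sB_t(1)}\oplus
\underset{\circ\circ\bullet\circ}{B_s(1)}\oplus
\underset{\circ\bullet\circ\circ}{B_t(1)}
\ \longrightarrow\ \underset{\circ\bullet\bullet\circ}{B_tB_s(2)}
\]
in degrees $1,2$. A morphism $\xi\colon P\to Q$ of bidegree $(2,-2)$ has a component $B_tB_s\to B_tB_s(2)$ in $\operatorname{End}^0(B_tB_s)=\Bbbk\cdot\mathrm{id}$. Let $a(\xi)\in\Bbbk$ be its coefficient.

\begin{lemma}\label{lem:a}
The coefficient $a$ vanishes on null-homotopic morphisms, so it defines a linear map $a\colon G\to\Bbbk$. Moreover $a(\theta)=1$.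
\end{lemma}

\begin{proof}
Let $N$ have bidegree $(1,-2)$. The component $B_tB_s\to B_tB_s(2)$ of $\partial N=dN+Nd$ has two kinds of contributions. Those of $dN$ pass through a term $X(1)$ of $Q^1$ and involve a component of $N$ in
\[
\operatorname{Hom}^{-2}(B_tB_s,X(1))=\operatorname{Hom}^{-1}(B_tB_s,X),\qquad X\in\{B_sB_tB_s,\ B_tB_sB_t,\ B_s,\ B_t\}.
\]
By Table~\ref{tab:ranks} all four graded ranks begin with $v^1$, so these spaces vanish. The contribution of $Nd$ passes through $P^1=B_t(1)$ and involves a component of $N$ in $\operatorname{Hom}^{-2}(B_t(1),B_tB_s(2))=\operatorname{Hom}^{-1}(B_t,B_tB_s)=0$. Finally, $\theta$ maps the state $\bullet\bullet$ of $P$ to the state $\circ\bullet\bullet\circ$ of $Q$ by the identity, with no sign because both factors of the source lie in degree $0$.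
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Suppose $c_1f_1+c_2f_2\simeq0$. Applying $H$ and using \eqref{eq:Hf} and \eqref{eq:iso} gives $c_2\theta\simeq0$, so $c_2=a(c_2\theta)=0$. Then $c_1=\operatorname{res}(c_1f_1)=0$. Each $f_1+c(f_2-f_1)$ has residue $1$, and by linear independence these classes are pairwise distinct. Since $\Bbbk\ne0$, there are at least two of them.
\end{proof}

\begin{remark}\label{rem:m2}
The hypothesis $m_{st}\ge3$ entered only through the last row of Table~\ref{tab:ranks}. If $m_{st}=2$, the constant term in \eqref{eq:stst} is $1$, the rank $(v+v^{-1})\tau(b_sb_tb_sb_t)$ contains $v^{-1}$, and a homotopy can reach the component that defines $a$. The conclusion fails as well: then $\sigma_s^{-1}\beta=\sigma_s\sigma_t$ is positive, so $f_1\simeq f_2$ by Corollary~\ref{cor:conj}. For $m_{st}\ge3$ the same corollary, read backwards, shows that $\sigma_s^{-1}\beta$ is not conjugate to a positive braid, although $1\le\sigma_s^{-1}\beta$.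
\end{remark}

\section{The set $\operatorname{can}(\sigma_s,\beta)$ is an affine line}\label{sec:span}

Let $V=V(\sigma_s,\beta)$ and let $H_*\colon V\to\operatorname{Hom}^{2,-2}(F_s,F_tQ)$ be composition with $H$. We show that the kernel of $H_*$ is spanned by $f_1$ and that its target is spanned by $Hf_2$.

\begin{lemma}\label{lem:kernel}
$\ker H_*=\Bbbk f_1$.
\end{lemma}

\begin{proof}
The inclusion $\supseteq$ is \eqref{eq:Hf}. For the other one we use the factorization $h_s=j_sq_s$. Put $A=F_tF_sF_t^-$ and $\Phi^i(Y)=\operatorname{Hom}^{i,-2}(F_s,AYF_t)$. The sequences \eqref{eq:ses} remain termwise split after applying $Y\mapsto AYF_t$, so they give short exact sequences of hom complexes, and the long exact sequences contain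
\begin{gather*}
\Phi^2(\mathbf{1}(1)[-1])\to\Phi^2(F_s)\xrightarrow{\ (q_s)_*\ }\Phi^2(B_s),\\
\Phi^1(\mathbf{1}(-1)[1])\to\Phi^2(B_s)\xrightarrow{\ (j_s)_*\ }\Phi^2(F_s^-).
\end{gather*}
Here $\Phi^2(F_s)=V$ and $H_*=(j_s)_*(q_s)_*$. The two left terms are $\operatorname{Hom}^{1,-1}(F_s,AF_t)$ and $\operatorname{Hom}^{2,-3}(F_s,AF_t)$. They are computable because, once the second $\sigma_s$ is deleted from $\beta$, the letters $\sigma_t^{-1}\sigma_t$ cancel. Indeed, by Lemma~\ref{lem:trans} and because $\mathrm{id}_{F_tF_s}\star u'\colon F_tF_s\to AF_t$ is an equivalence, the map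
\[
\operatorname{Hom}^{i,j}(\mathbf{1},F_t)\to\operatorname{Hom}^{i,j}(F_s,AF_t),\qquad g\mapsto(\mathrm{id}_{F_tF_s}\star u')(g\star\mathrm{id}_{F_s}),
\]
is an isomorphism. For $(i,j)=(2,-3)$ the left side is $0$, since $F_t$ vanishes in degree $2$. So $(j_s)_*$ is injective and $\ker H_*=\ker(q_s)_*$. For $(i,j)=(1,-1)$ the left side is $\Bbbk\iota_t$ by Lemma~\ref{lem:positive}. So $\operatorname{Hom}^{1,-1}(F_s,AF_t)$ is spanned by
\[
g_0=(\mathrm{id}_{F_tF_s}\star u')(\iota_t\star\mathrm{id}_{F_s})=(\iota_t\star\mathrm{id}_{F_sF_t^-F_t})(\mathrm{id}_{F_s}\star u').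
\]
The map from this module to $V$ is, up to sign, composition with $\mathrm{id}_A\star\iota_s\star\mathrm{id}_{F_t}$, which sends $g_0$ to $-f_1$ by \eqref{eq:interchange}. Hence $\ker(q_s)_*=\Bbbk f_1$.
\end{proof}

\begin{lemma}\label{lem:G}
$G=\Bbbk\theta$.
\end{lemma}

\begin{proof}
\emph{The components.} A morphism $\xi\colon P\to Q$ of bidegree $(2,-2)$ sends $P^{-1},P^0,P^1$ to $Q^1,Q^2,Q^3=0$. On $P^0$ it has the component $a\cdot\mathrm{id}$ and a component $\mathbf{1}\to B_tB_s(2)$ in $\operatorname{Hom}^0(\mathbf{1},B_tB_s)=0$. On $P^{-1}=B_s(-1)$ its component into $X(1)$ lies in $\operatorname{Hom}^{-2}(B_s(-1),X(1))=\operatorname{Hom}^0(B_s,X)$. By Table~\ref{tab:ranks} this is $0$ for $X=B_t$ and, using $m_{st}\ge3$, for $X=B_tB_sB_t$. For $X=B_s$ the component is $b\cdot\mathrm{id}$ with $b\in\Bbbk$. For $X=B_sB_tB_s$ it is an element $\psi$ of a free $\Bbbk$-module of rank $1$. So $\xi$ is a triple $(a,b,\psi)$.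

\emph{The cocycle condition.} Consider $\partial\xi=d\xi-\xi d$ on $B_s(-1)$, with values in $B_tB_s(2)$. The differential of $Q$ is $\epsilon_s\star\mathrm{id}\star\mathrm{id}$ on the state $\bullet\bullet\bullet\circ$ and $-\eta_t\star\mathrm{id}$ on the state $\circ\circ\bullet\circ$. The differential of $P$ has component $\eta_t\star\mathrm{id}$ from $\circ\bullet$ to $\bullet\bullet$. So a closed $\xi$ satisfies
\begin{equation}\label{eq:cocycle}
p(\psi)=(a+b)\,(\eta_t\star\mathrm{id}_{B_s}),
\end{equation}
where $p\colon\operatorname{Hom}^0(B_s,B_sB_tB_s)\to\operatorname{Hom}^1(B_s,B_tB_s)$ is composition with $\epsilon_s\star\mathrm{id}\star\mathrm{id}$.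

\emph{The map $p$ is an isomorphism.} Both modules are free of rank $1$ by Table~\ref{tab:ranks}, and a surjection between such modules is multiplication by a unit, so it suffices to prove surjectivity. First, $\eta_t\star\mathrm{id}_{B_s}$ generates the target. Indeed, (E2) gives isomorphisms $\operatorname{Hom}^d(B_s,YB_s)\cong\operatorname{Hom}^d(\mathbf{1},YB_sB_s)$, natural in $Y$. Under them, $\eta_t\star-\colon\operatorname{End}^0(B_s)\to\operatorname{Hom}^1(B_s,B_tB_s)$ becomes the isomorphism of Lemma~\ref{lem:dot} for the color $t$ and $X=B_sB_s$, and $\operatorname{End}^0(B_s)=\Bbbk\cdot\mathrm{id}$. Second, for $\psi_0=(\mathrm{id}\star\eta_t\star\mathrm{id})\,\delta_s$ we have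
\[
p(\psi_0)=(\eta_t\star\mathrm{id})(\epsilon_s\star\mathrm{id})\,\delta_s=\eta_t\star\mathrm{id}_{B_s}
\]
by \eqref{eq:counit}. So $p$ is an isomorphism, and \eqref{eq:cocycle} says that every closed $\xi$ has the form $(a,\,b,\,(a+b)\psi_0)$.

\emph{Two cocycles.} The map $\theta$ never turns on the first letter of $Q$, so its $\psi$ is $0$; on the state $\circ\bullet$ of $P$ the map $\iota_t$ passes degree $-1$, so $\theta=(1,-1,0)$. To remove the remaining parameter we use $\delta_s$ once more. The state $\bullet\circ\bullet\circ$ of $Q$ is $B_sB_s$ in degree $0$. Let $N$ have the single component $\delta_s\colon B_s(-1)\to B_sB_s$. It has bidegree $(1,-2)$, because $\operatorname{Hom}^{-2}(B_s(-1),B_sB_s)=\operatorname{Hom}^{-1}(B_s,B_sB_s)$. Since $P^{-2}=0$, we have $Nd=0$ and $\partial N=dN$. On the state $\bullet\circ\bullet\circ$ the differential turns the first letter off by $\epsilon_s\star\mathrm{id}$ or the second letter on by $\mathrm{id}\star\eta_t\star\mathrm{id}$, both with sign $+$. So $\partial N=(0,1,\psi_0)$. Therefore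
\[
\bigl(a,\,b,\,(a+b)\psi_0\bigr)=a\theta+(a+b)\,\partial N\simeq a\theta .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Let $x\in V$. By Lemma~\ref{lem:G}, \eqref{eq:iso} and \eqref{eq:Hf}, the target of $H_*$ is $\Bbbk\cdot Hf_2$, so $H_*(x-cf_2)=0$ for some $c\in\Bbbk$. By Lemma~\ref{lem:kernel}, $x-cf_2\in\Bbbk f_1$. So $f_1,f_2$ span $V$, and with part (a) they form a basis. Since $\operatorname{res}(c_1f_1+c_2f_2)=c_1+c_2$, the elements of residue $1$ are the $(1-c)f_1+cf_2$ with $c\in\Bbbk$.
\end{proof}

\begin{thebibliography}{9}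

\bibitem{EH}
Ben Elias and Matthew Hogancamp, \emph{Drinfeld centralizers and Rouquier complexes}, arXiv:2412.20633 (2024).

\bibitem{EW}
Elias and Williamson, \emph{Soergel calculus}, Represent. Theory (2016).

\end{thebibliography}
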